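# Configurations congruent to their polars: polygons, and a rigid $(12_3)$ configuration

## 1. A regular polygon is congruent to its polar

Fix a circle in the Euclidean plane with center $O$ (taken as origin) and radius $r$. Reciprocation in this circle sends a point $x\neq O$ to its polar line $\{y: x\cdot y=r^2\}$. Every line that misses $O$ has the form $\{y:x\cdot y=r^2\}$ for exactly one $x\ne O$, called its pole, and reciprocation sends the line to its pole. Since $x\cdot y$ is symmetric, $y$ lies on the polar of $x$ if and only if $x$ lies on the polar of $y$. So a point on a line becomes a line through a point.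

Take a regular $m$-gon, $m\ge 3$, with vertices on the unit circle,
$$x_j=\bigl(\cos(\varphi+\tfrac{2\pi j}{m}),\ \sin(\varphi+\tfrac{2\pi j}{m})\bigr),\qquad j\in\mathbb Z_m .$$
The line through $x_j$ and $x_{j+1}$ is $s_j=\{y: n_j\cdot y=\cos\frac{\pi}{m}\}$, where $n_j$ is the unit vector at angle $\varphi+\frac{(2j+1)\pi}{m}$. Reciprocate in the circle about the origin with $r^2=\cos\frac\pi m>0$. The pole of $s_j$ is $n_j$, and the polar of $x_j$ is $\{y:x_j\cdot y=\cos\frac\pi m\}$. So the polar of the $m$-gon is the same $m$-gon turned by $\pi/m$ about its center. The polygon is congruent to its polar.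

Now take several polygons at once, say a triangle and a square with the same center. For one circle and one isometry we would need a rotation about the center that carries both polars back. For the triangle its angle must be an odd multiple of $\pi/3$, for the square an odd multiple of $\pi/4$, and $\frac{2a+1}{3}=\frac{2b+1}{4}$ would say that an even number is odd. Rotations fail, but a reflection succeeds. The reflection in the $x$-axis carries the turned polygon, with vertex angles $\varphi+\frac{\pi}{m}+\frac{2\pi j}{m}$, back to the original one exactly when $-\varphi-\frac{\pi}{m}\equiv\varphi \pmod{2\pi/m}$. The choice $\varphi=\frac{\pi}{2m}$ satisfies this, since $2\varphi+\frac\pi m=\frac{2\pi}m$. The reflection is the same for all $m$. In Section 4 this becomes a proof for all unions of polygons. First we say what the general question is.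

## 2. Configurations, self-duality, rank, and Grünbaum's conjecture

**Definition (configuration).** A *combinatorial $(n_k)$ configuration* consists of $n$ objects called points and $n$ sets of points called lines, such that each point is on $k$ lines and each line contains $k$ points. Its *Levi graph* is the bipartite incidence graph on points and lines; the configuration is connected if this graph is. A *geometric configuration* is one whose points are distinct points of the Euclidean plane and whose lines are distinct straight lines, with exactly the prescribed incidences. A *realization* of $\mathcal C$ is a geometric configuration combinatorially isomorphic to $\mathcal C$.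

In a geometric configuration two distinct lines share at most one point. An $m$-gon with its $m$ side lines is a geometric $(m_2)$ configuration.

**Definition (self-duality, rank).** A *self-duality map* of $\mathcal C$ is an automorphism $\delta$ of the Levi graph that interchanges points and lines. $\mathcal C$ is *self-dual* if such a map exists. The *rank* of $\delta$ is its order, and the rank of $\mathcal C$ is the minimum of these orders over all self-duality maps. No self-duality map has order $1$, so rank $2$ is the smallest possible.

**Example (Desargues configuration).** Let the points be the ten $2$-subsets $P$ of $\{1,\dots,5\}$ and the lines the ten $3$-subsets $T$, with $P$ on $T$ if $P\subset T$. This is a combinatorial $(10_3)$ configuration. For a permutation $\sigma$ of $\{1,\dots,5\}$ put $\delta_\sigma(P)=\sigma(P)^c$ and $\delta_\sigma(T)=\sigma(T^c)$. Then $P\subset T$ iff $P\cap T^c=\emptyset$ iff $\sigma(T^c)\subset\sigma(P)^c$, so $\delta_\sigma$ is a self-duality map, and $\delta_\sigma^2$ is the action of $\sigma^2$. For $\sigma=\mathrm{id}$ the order is $2$, so the rank is $2$. For a $5$-cycle $\sigma$ the order is $10$. One configuration can thus have many self-duality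 maps, of different orders. This will matter.

**Definition (polar, congruence).** The *polar* of a geometric configuration in a circle is obtained by replacing each point by its polar line and each line by its pole. Only circles whose center is not a point of the configuration and lies on none of its lines are used, so that the polar is again a geometric configuration. Two geometric configurations are *congruent* if an isometry of the plane maps the point set of the first onto that of the second and the line set of the first onto that of the second.

**Conjecture (Grünbaum).** Every self-dual geometric configuration of rank $2$ has a realization such that its polar, in a suitable circle, is congruent to that realization.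

The problem, to prove or disprove this, is taken from Leah Wrenn Berman, Gábor Gévay and Tomaz Pisanski, "On a new $(21_4)$ polycyclic configuration", arXiv:2309.12992 (2023). The conjecture is false; it holds for $k\le2$ and fails for every $k\ge 3$. Three theorems say this precisely. Their wording uses correlations and projective realizations, defined in Section 3.

**Theorem 1.** For $k\in\{1,2\}$, every geometric $(n_k)$ configuration is self-dual of rank $2$ and has a realization equal to its own polar in a circle.

**Theorem 2.** There is a connected combinatorial $(12_3)$ configuration $\mathcal C_0$ which is geometrically realizable and self-dual of rank $2$, such that no projective realization of $\mathcal C_0$ is mapped to itself by a correlation. In particular, no realization of $\mathcal C_0$ has a polar congruent to itself. So Grünbaum's conjecture is false.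

**Theorem 3.** For every $k\ge 3$ there is a connected, geometrically realizable, self-dual $(N_k)$ configuration of rank $2$, no projective realization of which is mapped to itself by a correlation. For $k\ge4$ one can take $N=12+12(k-3)(2k^k-1)$.

## 3. Correlations and polarities

**Definition (correlation, polarity).** Let $N$ be a non-singular real $3\times3$ matrix and $B(X,Y)=X^TNY$. The *correlation* $\kappa$ of $\mathbb{RP}^2$ given by $B$ sends the point $[X]$ to the line $\{[Y]:B(X,Y)=0\}$, and sends a line $\ell$ to the common point of the lines $\kappa(y)$, $y\in\ell$. If $N$ is symmetric, $\kappa$ is a *polarity*.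

This makes sense. If $\ell$ comes from the plane $L\subset\mathbb R^3$, then $\kappa(\ell)=[Z]$ must satisfy $X^TNZ=0$ for all $X\in L$; since $N^TL$ is $2$-dimensional, $Z$ is unique up to scale. Moreover
$$x\in\ell\iff\kappa(\ell)\in\kappa(x). \tag{1}$$
The direction from left to right is the definition. Conversely, if $\kappa(\ell)=[Z]\in\kappa(x)$ with $x\notin\ell$, then $X^TNZ=0$ for all $X\in\mathbb R^3$, so $NZ=0$ and $Z=0$, which is absurd. For a polarity $\kappa^2=\mathrm{id}$: if $x=[X]$ and $y\in\kappa(x)$, then $B(Y,X)=B(X,Y)=0$, so $x\in\kappa(y)$ for every $y\in\kappa(x)$, i.e. $\kappa(\kappa(x))=x$. Every line is $\kappa(x)$ for some $x$, so the same holds on lines. Finally, a correlation followed by a collineation with matrix $M$ is a correlation: $[MY]$ with $X^TNY=0$ is $[Z]$ with $X^TNM^{-1}Z=0$.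

**Examples.** In the chart $X_3=1$, reciprocation in the circle of radius $r$ about the origin is the restriction of the polarity with matrix $\mathrm{diag}(1,1,-r^2)$. Reciprocation in the unit circle followed by reflection in the $x$-axis sends $x$ to $\{y:x_1y_1-x_2y_2=1\}$; this is the polarity with matrix $\mathrm{diag}(1,-1,-1)$. Reciprocation in the unit circle followed by a rotation by $\alpha$ has a matrix whose upper left block is a rotation by $-\alpha$; it is symmetric only if $\sin\alpha=0$. So not every correlation that occurs here is a polarity.

**Definition (projective realization).** A *projective realization* of $\mathcal C$ is a set of distinct points and distinct lines of $\mathbb{RP}^2$ whose incidences are exactly the prescribed ones.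

A realization is a projective realization. Conversely, a projective transformation moving a line that misses all the points to infinity turns a projective realization into a Euclidean one (for $k\ge1$ each line contains a point, so no line goes to infinity). When we say that a correlation maps a realization $R$ to itself, we mean that it maps the points of $R$ bijectively onto its lines and its lines onto its points. By (1) it then induces a self-duality map.

We shall need to move realizations around without losing invariance under a polarity. For $\varepsilon=\pm1$ let $B_\varepsilon(X,Y)=X_1Y_1+X_2Y_2+\varepsilon X_3Y_3$. Let $\rho(s)$ be the rotation by $s$ about the third axis, and let $\beta(t)$ be the rotation by $t$ in the $(X_1,X_3)$-plane if $\varepsilon=1$, and the boost $(X_1,X_3)\mapsto(X_1\cosh t+X_3\sinh t,\ X_1\sinh t+X_3\cosh t)$, with $X_2$ fixed, if $\varepsilon=-1$. All these preserve $B_\varepsilon$. Put $g(s,t,u)=\rho(s)\beta(t)\rho(u)$.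

**Lemma 1 (moving).** Let $X^{(1)},\dots,X^{(M)}\in\mathbb R^3$ be nonzero vectors and $f_1,\dots,f_M$ nonzero linear forms. Then for some $(s,t,u)\in\mathbb R^3$ the matrix $g=g(s,t,u)$ satisfies $f_i(gX^{(i)})\neq0$ for all $i$.

*Proof.* Each $h_i(s,t,u)=f_i(g(s,t,u)X^{(i)})$ is real analytic on $\mathbb R^3$. If none of them vanishes identically, neither does their product: a real analytic function on $\mathbb R^3$ that vanishes on a nonempty open set is zero, so we can divide by $h_1$ on the open set where $h_1\ne0$, and continue. So fix $X\ne0$ and let $W$ be the span of all $g(s,t,u)X$; it suffices to show $W=\mathbb R^3$.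

The space $W$ contains $X$ and is invariant under all $\rho(s)$. If $W$ contains a vector $Y$ with $(Y_1,Y_2)\ne(0,0)$, it contains $Y-\rho(\pi)Y=(2Y_1,2Y_2,0)$ and its rotations, hence the plane $X_3=0$. Suppose first that $X$ itself is off the third axis. Then $W$ contains the plane $X_3=0$. Choose $u$ with $\rho(u)X=(c_1,0,c_3)$, $c_1>0$. The third coordinate of $\beta(t)\rho(u)X$ is $c_1\sinh t+c_3\cosh t$ (or $\pm c_1\sin t+c_3\cos t$), which is not zero for all $t$. So $W=\mathbb R^3$. If $X$ is on the third axis, then $\beta(t)X$ is off it for small $t\ne0$, so $W$ contains the plane $X_3=0$, and $X$ as well; again $W=\mathbb R^3$. $\square$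

**Lemma 2.** (a) If $R$ is a realization of $\mathcal C$ whose polar in some circle is congruent to $R$, then some correlation maps $R$ to itself and induces a self-duality map of $\mathcal C$.

(b) If $\mathcal C$ (with $k\ge1$) has a projective realization mapped to itself by a polarity with form of signature $(2,1)$ or $(1,2)$, then $\mathcal C$ has a realization equal to its own polar in a circle. If the form is definite, $\mathcal C$ has a realization equal to the half-turn image (about the center) of its polar in a circle.

*Proof.* (a) Let $\varphi$ be an isometry mapping the polar of $R$ onto $R$. Reciprocation is the restriction of a polarity, and $\varphi$ is the restriction of a collineation, so reciprocation followed by $\varphi$ is a correlation. It maps points of $R$ to lines of the polar and then to lines of $R$, and likewise lines to points, bijectively.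

(b) After multiplying the form by $-1$ if necessary and changing coordinates, the form is $B_\varepsilon$ and the given realization $R$ is invariant under its polarity $\kappa$. If $g$ preserves $B_\varepsilon$, then $\kappa(gx)=g\kappa(x)$, so $gR$ is $\kappa$-invariant too. By Lemma 1, with the form $X_3$ and the points of $R$, choose $g$ so that no point of $gR$ lies on the line $X_3=0$. This line is $\kappa(O)$ for $O=[0,0,1]$. Each line of $gR$ is $\kappa(x)$ for a point $x$ of $gR$, and $O\in\kappa(x)$ iff $x\in\kappa(O)$; so no line of $gR$ passes through $O$. Since every point of $gR$ lies on a line of $gR$, also $O$ is not a point of $gR$. No line of $gR$ equals $X_3=0$, as each line contains a point. So $gR$ is a Euclidean realization in the chart $X_3=1$, and the circle about $O$ is admissible. In this chart $\kappa$ is $x\mapsto\{y:x\cdot y=-\varepsilon\}$. For $\varepsilon=-1$ this is reciprocation in the unit circle, so $gR$ equals its polar. For $\varepsilon=1$ it is reciprocation followed by the half-turn about $O$. $\square$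

## 4. Flags and polygons: all configurations with $k\le 2$

We prove Theorem 1. Let $B(X,Y)=X_1Y_1-X_2Y_2-X_3Y_3$ and let $\kappa$ be its polarity, the "reciprocate and reflect" of Section 1:
$$y\in\kappa(x)\iff x_1y_1-x_2y_2=1\qquad\text{in the chart }X_3=1. \tag{2}$$
Since $-B$ is $B_{-1}$ up to the order of the coordinates, Lemma 1 applies to matrices preserving $B$.

**Step 1: the components.** The purpose is to list the connected pieces. If $k=1$, each is a flag: one point on one line. If $k=2$, the Levi graph is $2$-regular, so each component is a cycle of length $2m$; and $m\ge3$, because $m=2$ would give two lines sharing two points. So the components are $m$-gons.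

**Step 2: each component has a $\kappa$-invariant projective realization.** For a flag take the point $(1,0)$ and the line $\kappa((1,0))=\{y_1=1\}$, which contains it. For the $m$-gon take the tilted regular polygon of Section 1, scaled:
$$x_j=\rho(\cos\theta_j,\sin\theta_j),\quad \theta_j=\frac{(4j+1)\pi}{2m},\quad j\in\mathbb Z_m,\quad \rho^2=\frac1{\cos(\pi/m)},$$
with the lines $\kappa(x_j)$. By (2), $x_j\in\kappa(x_i)$ iff $\rho^2\cos(\theta_i+\theta_j)=1$, i.e. iff
$$\cos\frac{(2(i+j)+1)\pi}{m}=\cos\frac{\pi}{m},$$
i.e. iff $2(i+j)+1\equiv\pm1\pmod{2m}$, i.e. iff $i+j\equiv0$ or $-1\pmod m$. So $\kappa(x_i)$ contains exactly the two points $x_{-i}$ and $x_{-i-1}$, which are cyclically consecutive, and as $i$ varies every consecutive pair occurs once. The points are distinct, hence so are the lines $\kappa(x_i)$. This is an $m$-gon, and $\kappa$ maps it to itself because $\kappa^2=\mathrm{id}$.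

**Step 3: putting components together.** The purpose is to avoid coincidences between parts (two triangles from Step 2 would coincide). Let $R_1,\dots,R_s$ be the realizations of the components. Choose $g_1,\dots,g_s$ preserving $B$, one after the other, so that no point of $g_iR_i$ lies on a line of $g_jR_j$ for $j<i$; Lemma 1 allows this. Conversely, suppose a point $y$ of $g_jR_j$ lay on a line $\ell$ of $g_iR_i$. By (1), $\kappa(\ell)\in\kappa(y)$; but $\kappa(\ell)$ is a point of $g_iR_i$ and $\kappa(y)$ is a line of $g_jR_j$, a contradiction. So there are no incidences between different parts. The points of different parts are distinct, since a point lies on a line of its own part; the lines are distinct, since a line contains a point of its own part. Hence $\bigcup g_iR_i$ is a $\kappa$-invariant projective realization of the whole configuration.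

**Step 4: conclusion.** The map $\kappa$ induces a self-duality map of order $2$, so the rank is $2$. Lemma 2(b), in the indefinite case, gives a realization equal to its own polar in a circle. $\blacksquare$

What changes for $k\ge 3$? In the proof an involutory self-duality was induced by a polarity. Its points with $x\in\kappa(x)$ are those on the conic $B(X,X)=0$, and a line meets a non-degenerate conic in at most two points. When lines carry only two points this costs nothing. When they carry three, it is a condition.

## 5. Three absolute points on a line

**Definition (absolute point).** Let $\delta$ be a self-duality map of $\mathcal C$. A point $p$ is *absolute* for $\delta$ if $p\in\delta(p)$.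

In the $m$-gon of Section 4, $x_i$ is absolute iff $2i\equiv0$ or $-1\pmod m$; there are exactly two absolute points, $i=0$ and $i=\frac{m-1}2$ for odd $m$, and $i=0,\frac m2$ for even $m$. In the Desargues example, $P$ is absolute for $\delta_\sigma$ iff $P\cap\sigma(P)=\emptyset$. For $\sigma=\mathrm{id}$ there are none. For $\sigma=(12)(34)$ they are $13,14,23,24$; any three of these use all four symbols, while three points on a common line use only three. So no line carries three absolute points.

**Lemma 3 (obstruction).** Let $R$ be a projective realization of $\mathcal C$ containing four points in general position (automatic for $k\ge 3$). Let $\kappa$ be a correlation mapping $R$ to itself and inducing a self-duality map $\delta$ with $\delta^2=\mathrm{id}$. Then $\kappa$ is a polarity, and no three distinct absolute points of $\delta$ lie on a common line of $\mathcal C$.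

*Proof.* We first show that $N$ is symmetric. If $\kappa^2([X])=[Z]$, then $Y^TNZ=0$ for all $Y$ with $X^TNY=0$. The covector of the line $\kappa([X])$ is $N^TX$, so $NZ$ is a multiple of $N^TX$, and $\kappa^2$ is the collineation with matrix $N^{-1}N^T$. It fixes all points of $R$, since $\delta^2=\mathrm{id}$, and among them four in general position. So $N^{-1}N^T=cI$, i.e. $N^T=cN$. Transposing, $N=c^2N$, so $c=\pm1$. If $c=-1$, then $N$ is a skew $3\times3$ matrix and singular, which is excluded. So $N^T=N$.

Next, suppose $p_i=[X_i]$, $i=1,2,3$, are distinct absolute points on one line. Then $X_3=\alpha X_1+\beta X_2$ with $\alpha\beta\ne0$, and $B(X_i,X_i)=0$ for all $i$. By symmetry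
$$0=B(X_3,X_3)=2\alpha\beta\,B(X_1,X_2),$$
so $B(X_1,X_2)=B(X_2,X_1)=0$. Hence each of the lines $\kappa(p_1)$, $\kappa(p_2)$ contains both $p_1$ and $p_2$, so both are the line $p_1p_2$. This contradicts the injectivity of $\kappa$.

Finally, the four points when $k\ge3$. Take a line $\ell$ of $R$, points $x_1\neq x_2$ on it, and lines $\ell_i\ne\ell$ through $x_i$. Then $\ell_1\ne\ell_2$. Since each line contains at least three points of $R$, and $\ell_1,\ell_2$ share at most one, we can choose $y_1\in\ell_1$ with $y_1\neq x_1$, $y_1\notin\ell_2$, and $y_2\in\ell_2$ with $y_2\ne x_2$, $y_2\notin\ell_1$. Neither $y_1$ nor $y_2$ is on $\ell=x_1x_2$; $y_2$ is not on $\ell_1=x_1y_1$; $y_1$ is not on $\ell_2=x_2y_2$. So no three of the four points are collinear. $\square$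

## 6. One bad involution is not enough

The plan now suggests itself: find a geometric configuration with an involutory self-duality map $\delta$ that has three absolute points on a line. By Lemma 3, no correlation can induce $\delta$. But the conjecture does not ask for $\delta$. The correlation produced by Lemma 2(a) induces *some* self-duality map, possibly another one, and possibly not an involution, in which case Lemma 3 is silent. This gap is real:

**Remark (doubling).** Let $\mathcal C$, with $k\ge1$, be a geometric configuration with an involutory self-duality map $\delta$ that has three absolute points on a line. Two disjoint copies $\mathcal C\sqcup\mathcal C$ have the involution $\delta\sqcup\delta$, which has the same defect. Yet $\mathcal C\sqcup\mathcal C$ has a realization equal to its own polar in a circle.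

*Check.* Let $R$ be a projective realization of $\mathcal C$, and let $\kappa$ be the polarity of $J=\mathrm{diag}(1,1,-1)$ with form $B$. For points $[X],[X']$ of $R$, $B(hX,hX')$ is a polynomial in the entries of the matrix $h$. It is not identically zero: choose $h$ invertible with $hX=(1,0,0)$, and with $hX'=(1,1,0)$ if $X,X'$ are independent; the value is nonzero. In the same way, if $F,F'$ are the row covectors of two lines $\ell,\ell'$ of $R$, then $\kappa(h\ell)\in h\ell'$ iff $Fh^{-1}Jh^{-T}F'^T=0$; multiplying by $(\det h)^2$ gives a polynomial in $h$, nonzero for the same reason. Choose $h$ invertible where none of these finitely many polynomials vanishes, and replace $R$ by $hR$. Now no point of $R$ lies on a line $\kappa(x)$, and no point $\kappa(\ell)$ lies on a line of $R$, for $x,\ell$ in $R$. As in Step 3 of Section 4, the points and lines of $R$ and of $\kappa(R)$ are distinct. By (1), $\kappa(R)$ realizes the dual of $\mathcal C$, which is isomorphic to $\mathcal C$ by $\delta$. So $R\cup\kappa(R)$ is a projective realization of $\mathcal C\sqcup\mathcal C$ mapped to itself by $\kappa$, and Lemma 2(b) applies. $\square$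

The way out is to control all self-duality maps at once. If $\delta$ and $\delta'$ are self-duality maps, then $\delta\delta'$ is an automorphism of the Levi graph taking points to points. So if the only permutation of the points that maps lines to lines is the identity, then $\delta'=\delta^{-1}$ for every $\delta'$, and an involution $\delta$ is the *only* self-duality map. We want a configuration that is realizable, has an involution with three collinear absolute points, and has no symmetry at all.

## 7. A $(12_3)$ configuration from a symmetric relation

An involutory self-duality map $\delta$ is the same thing as a labeling of the lines by the points, $x^*=\delta(x)$, for which the relation "$x\in y^*$" is symmetric. So a $(n_3)$ configuration with involution is a $3$-regular graph on the points, with loops allowed and each loop counted once; $x^*$ is the set of neighbors of $x$, and absolute points are loops. That two lines share at most one point says that two vertices have at most one common neighbor.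

Part of the graph is forced. Let $p_1,p_2,p_3$ be loops on a common line $v^*$. Then $v$ is none of the $p_i$: if $v=p_1$, then $p_2\in p_1^*$ gives $p_1\in p_2^*$, and $p_1^*,p_2^*$ share $p_1$ and $p_2$. By symmetry $v\in p_i^*$, so $p_i^*=\{v,p_i,q_i\}$ for some $q_i$. The $q_i$ are new, since $q_i=p_j$ would make $p_i^*$ and $v^*$ share two points, and they are distinct, since $q_i=q_j$ would make $p_i^*$ and $p_j^*$ share two points. Counting incidences, $3n$ is twice the number of edges plus the number of loops, so $n$ and the number of loops have the same parity; with $n=12$ we need a fourth loop, at a point $w$. We complete the core $v,p_i,q_i$ with five points $a,b,c,d,w$ as follows.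

**Definition ($\mathcal C_0$).** The points are $v,p_1,p_2,p_3,q_1,q_2,q_3,a,b,c,d,w$, and the lines are
$$\begin{array}{llll}
v^*=\{p_1,p_2,p_3\}& p_1^*=\{v,p_1,q_1\}& p_2^*=\{v,p_2,q_2\}& p_3^*=\{v,p_3,q_3\}\\
q_1^*=\{p_1,a,q_3\}& q_2^*=\{p_2,c,d\}& q_3^*=\{p_3,q_1,d\}& a^*=\{b,c,q_1\}\\
b^*=\{a,c,w\}& c^*=\{a,b,q_2\}& d^*=\{w,q_2,q_3\}& w^*=\{w,b,d\}
\end{array}$$

**Step 1: $\mathcal C_0$ is self-dual of rank 2.** The relation $x\in y^*$ consists of the sixteen edges
$$vp_1,\ vp_2,\ vp_3,\ p_1q_1,\ p_2q_2,\ p_3q_3,\ q_1a,\ q_1q_3,\ q_2c,\ q_2d,\ q_3d,\ ab,\ ac,\ bc,\ bw,\ dw$$
and the loops at $p_1,p_2,p_3,w$: these account for $2\cdot16+4=36$ incidences, which is all of them. So the relation is symmetric, every point lies on three lines, and $\delta:x\mapsto x^*,\ x^*\mapsto x$ is a self-duality map of order $2$. The points $p_1,p_2,p_3$ are absolute and lie on $v^*$.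

**Step 2: $\mathcal C_0$ is connected.** In the collinearity relation, $v$ is joined to all $p_i$ and $q_i$, $a$ to $p_1$, both $c$ and $d$ to $p_2$, and $b$ and $w$ to $a$. Every line contains points.

## 8. The involution is the only self-duality map

By the end of Section 6 it suffices to show that a permutation $\pi$ of the points mapping lines to lines is the identity. Such a $\pi$ preserves collinearity, hence also non-collinearity. Reading off the three lines through each point, we list the five points *not* collinear with it.

| point | not collinear with | point | not collinear with |
|---|---|---|---|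
| $v$ | $a,b,c,d,w$ | $q_3$ | $p_2,q_1,b,c,d$ |
| $p_1$ | $q_2,b,c,d,w$ | $a$ | $v,p_2,p_3,q_1,d$ |
| $p_2$ | $q_1,q_3,a,b,w$ | $b$ | $v,p_1,p_2,p_3,q_3$ |
| $p_3$ | $q_2,a,b,c,w$ | $c$ | $v,p_1,p_3,q_2,q_3$ |
| $q_1$ | $p_2,q_2,q_3,a,w$ | $d$ | $v,p_1,q_2,q_3,a$ |
| $q_2$ | $p_1,p_3,q_1,c,d$ | $w$ | $v,p_1,p_2,p_3,q_1$ |

**Step 1: triangles of the non-collinearity graph.** They give an invariant of points. Among the neighbors of $v$ the only adjacent pair is $ad$; among those of $p_1$, the pairs $q_2c$ and $q_2d$; among those of $p_2$, the pairs $q_1q_3,\ q_1a,\ q_1w,\ q_3b$; among those of $p_3$, the pair $q_2c$. A triangle avoiding $v,p_1,p_2,p_3$ would lie in the graph on $q_1,q_2,q_3,a,b,c,d,w$, whose edges are $q_1q_2,q_1q_3,q_1a,q_1w,q_2c,q_2d,q_3b,q_3c,q_3d,ad$. No two neighbors of $q_1$ there (namely $q_2,q_3,a,w$) are adjacent; of the remaining edges, $q_2c,q_2d,q_3b,q_3c,q_3d,ad$ contain no triangle. So the triangles are exactly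
$$vad,\ p_1q_2c,\ p_1q_2d,\ p_2q_1q_3,\ p_2q_1a,\ p_2q_1w,\ p_2q_3b,\ p_3q_2c .$$
The number of triangles through a point is $4$ for $p_2$; $3$ for $q_1,q_2$; $2$ for $p_1,q_3,a,c,d$; and $1$ for $v,p_3,b,w$. The permutation $\pi$ preserves these numbers.

**Step 2: $\pi$ fixes everything.** It fixes $p_2$. It fixes $q_1$ and $q_2$, because $p_2$ is collinear with $q_2$ and not with $q_1$. In the class $v,p_3,b,w$, collinearity with $(p_2,q_1,q_2)$ is (yes, yes, yes) for $v$, (yes, yes, no) for $p_3$, (no, yes, yes) for $b$ and (no, no, yes) for $w$; so these four are fixed. In the class $p_1,q_3,a,c,d$, exactly $q_3$ and $a$ are non-collinear with $p_2$; of these $q_3$ is collinear with $v$ and $a$ is not, so both are fixed. Of $p_1,c,d$ only $p_1$ is collinear with $v$; of $c,d$ only $d$ is collinear with $p_3$. So all points are fixed.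

Hence for any self-duality map $\delta'$, the map $\delta\delta'$ is the identity on points, and therefore on lines, since a line is its set of points. So $\delta'=\delta^{-1}=\delta$.

## 9. Coordinates for $\mathcal C_0$

**Step 1: finding coordinates.** We put the line $v^*$ at infinity, with $p_1$ the horizontal and $p_2$ the vertical direction. Then $p_1^*$ and $q_1^*$ are horizontal, $p_2^*$ and $q_2^*$ are vertical, and $p_3^*$, $q_3^*$ must be parallel. Choose $a=(0,0)$, $b=(4,2)$, $c=(2,4)$. This gives $c^*=ab:\ x=2y$, $b^*=ac:\ y=2x$, $a^*=bc:\ x+y=6$, $q_1^*:\ y=0$, $q_2^*:\ x=2$. Choose $d^*:\ x+y=21$; it cuts $q_1^*,c^*,b^*$ in $q_3=(21,0)$, $q_2=(14,7)$, $w=(7,14)$. Then $w^*=wb$ has slope $4$, so it is $4x-y-14=0$, and it cuts $q_2^*$ in $d=(2,-6)$; and $p_2^*:\ x=14$. Only $p_1^*:\ y=-h$ is free. It gives $v=(14,-h)$ and, on $a^*$, $q_1=(6+h,-h)$. The last condition is that $vq_3$ and $q_1d$ be parallel: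
$$\frac h7=\frac{6-h}{h+4}\iff h^2+11h-42=(h-3)(h+14)=0 .$$
The root $h=-14$ puts $w$ on $p_1^*$, an unwanted incidence. The root $h=3$ gives slope $\frac37$, so $p_3=[7,3,0]$.

**Step 2: checking all incidences.** We verify that there are no unwanted incidences. In homogeneous coordinates,
$$\begin{gathered}v(14,-3,1),\ p_1(1,0,0),\ p_2(0,1,0),\ p_3(7,3,0),\ q_1(9,-3,1),\ q_2(14,7,1),\\ q_3(21,0,1),\ a(0,0,1),\ b(4,2,1),\ c(2,4,1),\ d(2,-6,1),\ w(7,14,1),\end{gathered}$$
with the lines $f=0$. The table gives the value of each $f$ at each point.

| line | $f$ | $v$ | $p_1$ | $p_2$ | $p_3$ | $q_1$ | $q_2$ | $q_3$ | $a$ | $b$ | $c$ | $d$ | $w$ |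
|---|---|---|---|---|---|---|---|---|---|---|---|---|---|
| $v^*$ | $z$ | $1$ | $0$ | $0$ | $0$ | $1$ | $1$ | $1$ | $1$ | $1$ | $1$ | $1$ | $1$ |
| $p_1^*$ | $y+3z$ | $0$ | $0$ | $1$ | $3$ | $0$ | $10$ | $3$ | $3$ | $5$ | $7$ | $-3$ | $17$ |
| $p_2^*$ | $x-14z$ | $0$ | $1$ | $0$ | $7$ | $-5$ | $0$ | $7$ | $-14$ | $-10$ | $-12$ | $-12$ | $-7$ |
| $p_3^*$ | $3x-7y-63z$ | $0$ | $3$ | $-7$ | $0$ | $-15$ | $-70$ | $0$ | $-63$ | $-65$ | $-85$ | $-15$ | $-140$ |
| $q_1^*$ | $y$ | $-3$ | $0$ | $1$ | $3$ | $-3$ | $7$ | $0$ | $0$ | $2$ | $4$ | $-6$ | $14$ |
| $q_2^*$ | $x-2z$ | $12$ | $1$ | $0$ | $7$ | $7$ | $12$ | $19$ | $-2$ | $2$ | $0$ | $0$ | $5$ |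
| $q_3^*$ | $3x-7y-48z$ | $15$ | $3$ | $-7$ | $0$ | $0$ | $-55$ | $15$ | $-48$ | $-50$ | $-70$ | $0$ | $-125$ |
| $a^*$ | $x+y-6z$ | $5$ | $1$ | $1$ | $10$ | $0$ | $15$ | $15$ | $-6$ | $0$ | $0$ | $-10$ | $15$ |
| $b^*$ | $2x-y$ | $31$ | $2$ | $-1$ | $11$ | $21$ | $21$ | $42$ | $0$ | $6$ | $0$ | $10$ | $0$ |
| $c^*$ | $x-2y$ | $20$ | $1$ | $-2$ | $1$ | $15$ | $0$ | $21$ | $0$ | $0$ | $-6$ | $14$ | $-21$ |
| $d^*$ | $x+y-21z$ | $-10$ | $1$ | $1$ | $10$ | $-15$ | $0$ | $0$ | $-21$ | $-15$ | $-15$ | $-25$ | $0$ |
| $w^*$ | $4x-y-14z$ | $45$ | $4$ | $-1$ | $25$ | $25$ | $35$ | $70$ | $-14$ | $0$ | $-10$ | $0$ | $0$ |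

Each row has exactly three zeros, in the prescribed places. The points are distinct, and so are the lines. This is a projective realization of $\mathcal C_0$.

**Step 3: a Euclidean realization.** The values of $x+y+z$ at the twelve points, in the order listed, are $12,1,1,10,7,22,22,1,7,7,-3,22$, none of them zero. So $(x,y,z)\mapsto\bigl(\frac{x}{x+y+z},\frac{y}{x+y+z}\bigr)$ gives a realization in the Euclidean plane:
$$\begin{gathered}v(\tfrac76,-\tfrac14),\ p_1(1,0),\ p_2(0,1),\ p_3(\tfrac7{10},\tfrac3{10}),\ q_1(\tfrac97,-\tfrac37),\ q_2(\tfrac7{11},\tfrac7{22}),\\ q_3(\tfrac{21}{22},0),\ a(0,0),\ b(\tfrac47,\tfrac27),\ c(\tfrac27,\tfrac47),\ d(-\tfrac23,2),\ w(\tfrac7{22},\tfrac7{11}).\end{gathered}$$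

**Step 4: end of the proof of Theorem 2.** By Sections 7 and 9, $\mathcal C_0$ is connected, geometrically realizable, and self-dual of rank $2$. Suppose a correlation maps a projective realization of $\mathcal C_0$ to itself. It induces a self-duality map, which by Section 8 is $\delta$, of order $2$. But $p_1,p_2,p_3$ are distinct absolute points of $\delta$ on the line $v^*$, contradicting Lemma 3. By Lemma 2(a), no realization of $\mathcal C_0$ has a polar congruent to itself. $\blacksquare$

## 10. Raising the degree: grids with a point removed

For $k=3$, Theorem 3 is Theorem 2. Let $k\ge4$. We want to raise all degrees of $\mathcal C_0$ to $k$ by attaching gadgets, under three demands: $\delta$ must extend to an involution, every self-duality map must recognize $\mathcal C_0$ inside the result, and the result must be realizable. Recognition will come from $6$-cycles of the Levi graph: $\mathcal C_0$ is full of them, and the gadgets will have none.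

**Definition (grid).** $E_k$ has as points the $z\in\{1,\dots,k\}^k$. Its lines are the pairs $(i,y)$ with $i\in\{1,\dots,k\}$ and $y\in\{1,\dots,k\}^{\{1,\dots,k\}\setminus\{i\}}$; the line $(i,y)$ consists of the $k$ points agreeing with $y$ outside coordinate $i$.

This is a $((k^k)_k)$ configuration: there are $k\cdot k^{k-1}$ lines. (The same definition with $2$ in place of $k$ gives the four corners of a square with its four sides; the Levi graph is an $8$-cycle.) The Levi graph of $E_k$ has girth at least $8$. There is no $4$-cycle, since two points are on at most one common line. A $6$-cycle would give points $z,z',z''$ on three different lines pairwise, with $z,z'$ differing only in coordinate $i$ and $z',z''$ only in coordinate $j$. Here $j\ne i$, since the two lines through $z'$ are different; so $z,z''$ differ in two coordinates and are not collinear.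

Put $\bar e=(1,\dots,1)$, and let $a_i=(i,(1,\dots,1))$ be the lines through $\bar e$, $i=1,\dots,k$. Let $D=E_k-\bar e$. In $D$ all degrees are $k$, except that each $a_i$ has only $k-1$ points: it has a loose end. $D$ is connected. Indeed, from $z\neq\bar e$ with $z_i\neq1$, change the other coordinates to $2$ one at a time and then $z_i$ to $2$. We reach $(2,\dots,2)$ and never meet $\bar e$. Every line of $D$ contains a point of $D$.

**Definition (gadget).** Let $U$ be the dual of $D$: its points are symbols $\ell^\circ$ for the lines $\ell$ of $E_k$, its lines are symbols $z^\circ$ for the points $z\ne\bar e$, and $\ell^\circ\in z^\circ$ iff $z\in\ell$. Put $u_i=a_i^\circ$. The gadget $Y$ is $D\sqcup U$ with the extra incidences $u_j\in a_j$ for $j=2,\dots,k$.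

In $U$ only the points $u_i$ are deficient: each is on $k-1$ lines. So in $Y$ all degrees are $k$, except that the point $u_1$ and the line $a_1$ have degree $k-1$. The map $z\leftrightarrow z^\circ$, $\ell\leftrightarrow\ell^\circ$ is an involutory self-duality of $Y$. It interchanges $a_i$ and $u_i$, and so preserves the extra incidences. $Y$ has $2k^k-1$ points and as many lines, and it is connected.

**Definition ($\mathcal C_k$).** Take $\mathcal C_0$ and copies $Y^{s,x}$ of $Y$ for $1\le s\le k-3$ and each point $x$ of $\mathcal C_0$. Add the incidences $x\in a_1^{s,x}$ and $u_1^{s,x}\in x^*$.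

Each point $x$ of $\mathcal C_0$ gains $k-3$ lines, and each line $x^*$ gains $k-3$ points. Each $a_1^{s,x}$ gains one point, and each $u_1^{s,x}$ gains one line. So all degrees are $k$. There are $N=12+12(k-3)(2k^k-1)$ points and as many lines, and $\mathcal C_k$ is connected. The map $\delta$ on $\mathcal C_0$ together with the involution on each $Y^{s,x}$ interchanges the incidences $x\in a_1^{s,x}$ and $u_1^{s,x}\in x^*$. So it is a self-duality map of order $2$, and $\mathcal C_k$ has rank $2$.

**Step 1: every vertex of $\mathcal C_0$ lies on a $6$-cycle.** Three points pairwise joined by three different lines form a $6$-cycle of the Levi graph. Such triples, each with its lines listed in cyclic order, starting with the line through the first two points, are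
$$\begin{array}{ll}
v,p_1,p_2:\ p_1^*,v^*,p_2^*;& v,p_1,p_3:\ p_1^*,v^*,p_3^*;\\
q_1,p_1,p_3:\ p_1^*,v^*,q_3^*;& v,q_2,q_3:\ p_2^*,d^*,p_3^*;\\
a,b,c:\ c^*,a^*,b^*;& w,b,c:\ w^*,a^*,b^*;\\
d,b,c:\ w^*,a^*,q_2^*.&
\end{array}$$
They cover all twelve points. Applying $\delta$ gives $6$-cycles covering all twelve lines.

**Step 2: no $6$-cycle meets a gadget.** Suppose a $6$-cycle $\gamma$ of the Levi graph of $\mathcal C_k$ meets a part $D=D^{s,x}$. It is not contained in $D$, because the Levi graph of $E_k$ has girth at least $8$. The edges leaving $D$ are $a_1x$ and $a_ju_j$ for $j\ge 2$, exactly one at each $a_i$. So a stretch of $\gamma$ inside $D$ starts at some $a_i$ and ends at some $a_j$, and $j\ne i$, since $\gamma$ uses two different leaving edges at its ends. Together with $a_i,\bar e,a_j$ this path forms a cycle in the Levi graph of $E_k$, so the path has length at least $8-2=6$. With the two leaving edges, $\gamma$ has length at least $8$, a contradiction. For a part $U$ the leaving edges are $u_1x^*$ and $u_ja_j$, again one at each $u_i$, and the Levi graph of $U$ is that of $D$. The same argument applies.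

**Step 3: no correlation.** By Steps 1 and 2, the vertices of the Levi graph of $\mathcal C_k$ that lie on $6$-cycles are exactly the $24$ vertices of $\mathcal C_0$. Every self-duality map of $\mathcal C_k$ preserves this set, so it induces a self-duality map of $\mathcal C_0$ (namely $\delta$). If a correlation mapped a projective realization of $\mathcal C_k$ to itself, it would map the part realizing $\mathcal C_0$ to itself. That contradicts Theorem 2.

It remains to realize $\mathcal C_k$.

## 11. Realizing the gadgets

The grid is flexible: points placed at sums of multiples of $k$ fixed directions realize it for generic multiples. The next lemma adds that the $k$ lines $a_i$ can be made to pass through $k$ given points without further incidences.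

**Lemma 4.** Let $Q$ be a finite set of points and $\Lambda$ a finite set of lines of $\mathbb{RP}^2$, let $x_1,\dots,x_k\in Q$ be distinct, and let $e\notin Q$ be a point on no line of $\Lambda$ and on no line joining two points of $Q$. Then $E_k-\bar e$ has a projective realization in which $a_i$ is the line $ex_i$ for each $i$, no new point lies on a line of $\Lambda$, and the only incidences of points of $Q$ with new lines are $x_i\in a_i$.

*Proof.* Work in an affine chart that contains $e$ and $Q$ and whose line at infinity is not in $\Lambda$. Let $d_i$ be a direction vector of $ex_i$. The $d_i$ are pairwise non-parallel, since $e$ is not on $x_ix_j$. Take real parameters $c_{i,j}$ for $j\ge2$, put $c_{i,1}=0$, and place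
$$z\ \text{ at }\ e+\sum_i c_{i,z_i}d_i .$$
The line $(i,y)$ passes through $e+\sum_{l\ne i}c_{l,y_l}d_l$ with direction $d_i$. It contains the points it should, and $a_i=ex_i$. Three kinds of unwanted incidence are excluded by the non-vanishing of a polynomial in the parameters, and none of these polynomials is identically zero.

- For $z\notin(i,y)$ the polynomial is $\det\bigl(d_i,\sum_{l\neq i}(c_{l,z_l}-c_{l,y_l})d_l\bigr)$. Some $l\neq i$ has $z_l\ne y_l$; at least one of $c_{l,z_l},c_{l,y_l}$ is a genuine parameter, with coefficient $\pm\det(d_i,d_l)\ne0$, and different $l$ involve different parameters.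
- For $\lambda=\{n\cdot y=s\}\in\Lambda$ and $z\ne\bar e$ the polynomial is $n\cdot e-s+\sum_ic_{i,z_i}\,n\cdot d_i$. Its constant term is nonzero, as $e\notin\lambda$.
- For $q\in Q$ and $(i,y)$ with $y\ne(1,\dots,1)$ the polynomial is $\det\bigl(d_i,q-e-\sum_{l\neq i}c_{l,y_l}d_l\bigr)$. For some $l\neq i$ with $y_l\ne1$ the coefficient of $c_{l,y_l}$ is $-\det(d_i,d_l)\ne0$.

Choose parameters where none of these finitely many polynomials vanishes. A point of $Q$ other than $x_i$ on $a_i=ex_i$ does not exist, since $e$ is on no line joining two points of $Q$. So all incidences are as claimed, and those within $E_k-\bar e$ are exact. If two different points of the grid coincided in the plane, they would lie on the same new lines; but they share at most one line and each is on $k\geq 2$ lines. If two different lines coincided, they would contain the same new points; but they share at most one point and each contains at least $k-1\ge2$. So points and lines are distinct. $\square$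

**Lemma 4\*.** Let $Q$ be a finite set of points and $\Lambda$ a finite set of lines of $\mathbb{RP}^2$, let $y_1,\dots,y_k\in\Lambda$ be distinct, and let $m\notin\Lambda$ be a line through no point of $Q$ and through no intersection point of two lines of $\Lambda$. Then $U$ has a projective realization in which $u_i=m\cap y_i$ for each $i$, no new line passes through a point of $Q$, and the only incidences of lines of $\Lambda$ with new points are $u_i\in y_i$.

*Proof.* Apply Lemma 4 in the dual plane, with $\Lambda,Q,m,y_i$ in the roles of $Q,\Lambda,e,x_i$. The points of $E_k-\bar e$ become lines and its lines become points, which is a realization of $U$, and the line $a_i=ex_i$ becomes the point $u_i=m\cap y_i$. $\square$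

We build $\mathcal C_k$ from the projective realization of $\mathcal C_0$, adding the gadgets $Y^{s,x}$ one by one. Let $Q,\Lambda$ be the current points and lines. We always keep the property

(P) every current point lies on at least two current lines, and every current line contains at least two current points.

It holds for $\mathcal C_0$.

**Step 1: adding $U$.** The aim is that $u_1\in x^*$ is the only incidence between old and new elements. Put $y_1=x^*$, add auxiliary distinct lines $y_2,\dots,y_k\notin\Lambda$, and let $\Lambda^+=\Lambda\cup\{y_2,\dots,y_k\}$. Choose a line $m\notin\Lambda^+$ through no point of $Q$ and through no intersection of two lines of $\Lambda^+$. Apply Lemma 4\* to $Q$, $\Lambda^+$, $m$, $y_1,\dots,y_k$, then discard $m$ and $y_2,\dots,y_k$. New lines contain no old points, and the only incidence of a new point with a line of $\Lambda$ is $u_1\in x^*$. New elements differ from old ones: by (P) an old line contains an old point, a new line none; an old point lies on two old lines, a new point on at most one. Property (P) persists, since points of $U$ are on at least $k-1\ge2$ lines of $U$ and lines of $U$ contain $k$ points.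

**Step 2: adding $D$.** The aim is that $x\in a_1$ and $u_j\in a_j$, $j\ge2$, are the only incidences between old and new elements. With the enlarged $Q,\Lambda$, choose $e\notin Q$ off all lines of $\Lambda$ and off all lines joining two points of $Q$. Apply Lemma 4 with $x_1=x$ and $x_j=u_j$ for $j=2,\dots,k$, which are distinct points of $Q$. The incidences are as desired. New elements differ from old ones: an old point lies on an old line, a new point on none; an old line contains two old points, a new line at most one. Property (P) persists, since points of $D$ are on $k$ lines of $D$ and lines of $D$ contain at least $k-1\ge2$ points of $D$.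

**Step 3: conclusion.** After all gadgets are added we have a projective realization of $\mathcal C_k$, with exactly the prescribed incidences. A projective transformation makes it Euclidean, so $\mathcal C_k$ is geometrically realizable. By Section 10 it is a connected self-dual $(N_k)$ configuration of rank $2$ with $N=12+12(k-3)(2k^k-1)$, and no projective realization of it is mapped to itself by a correlation. This proves Theorem 3. $\blacksquare$
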